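# Perfectoid purity of $W(k)[[x_1,\ldots,x_N]]/f$ when the splitting-order sequence reaches $p$

## 1. Pure maps, perfectoid rings and the splitting-order sequence

The problem comes from Shou Yoshikawa, "A Criterion for Perfectoid Purity and the Rationality of Thresholds", arXiv:2510.19319 (2025). Three further references are used: [BMS1] (*Integral $p$-adic Hodge theory*), [BS] (Bhatt–Scholze, *Prisms and prismatic cohomology*) and [BIM] (Bhatt–Iyengar–Ma, *Regular rings and perfect(oid) algebras*).

Let $p$ be a prime, $k$ a perfect field of characteristic $p$, $W=W(k)$, and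
$$A=W[[x_1,\ldots,x_N]],\qquad \overline A=A/pA=k[[x_1,\ldots,x_N]],$$
with maximal ideal $\mathfrak m=(p,x_1,\ldots,x_N)$ of $A$. We fix the Frobenius lift $\phi$ on $A$ that is the Witt vector Frobenius on $W$ and satisfies $\phi(x_i)=x_i^p$.

**Definition (the operator $\Delta$).** For $a\in A$ put $\Delta(a)=\dfrac{a^p-\phi(a)}p$.

This makes sense because $\phi(a)\equiv a^p$ mod $p$ and $A$ has no $p$-torsion. In the language of $\delta$-rings, where $\delta(a)=(\phi(a)-a^p)/p$, we have $\Delta=-\delta$. Examples: $\Delta(x_i)=0$, and $\Delta(p)=p^{p-1}-1$. For $f=x^p-p$ in one variable we have $f^p\equiv x^{p^2}+(-p)^p$ mod $p^2$ and $\phi(f)=x^{p^2}-p$, so $\Delta(f)\equiv 1+(-p)^p/p$ mod $p$; since $p\ge2$, the last term is divisible by $p$, so $\Delta(f)\equiv1$ mod $p$.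

Throughout, $f\in A$ is such that $(p,f)$ is a regular sequence. Thus $f\ne0$ in $\overline A$ and $f\in\mathfrak m$; in particular $N\ge1$. We write $f$ and $\Delta(f)$ also for the images in $\overline A$.

**Definition (pure map).** A ring map $R\to B$ is pure if $M\to M\otimes_RB$ is injective for every $R$-module $M$.

If $R\to B$ has an $R$-linear retraction, it is pure; faithfully flat maps are pure; composites of pure maps are pure. A map that is injective but not pure: $R=k[[x^2,x^3]]\subset B=k[[x]]$. Take $M=R/x^2R$. The class of $x^3$ is nonzero in $M$, since $x\notin R$, but $x^3\in x^2B$.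

**Definition (perfectoid ring).** Following [BMS1], a ring $B$ is perfectoid if it is $\pi$-adically complete for some $\pi\in B$ with $\pi^p\mid p$, the Frobenius of $B/p$ is surjective, and the kernel of $\theta:W(B^\flat)\to B$ is principal. Here $B^\flat=\lim_F B/p$ is the tilt. It is a perfect ring of characteristic $p$. A compatible system $z,z^{1/p},z^{1/p^2},\ldots$ of $p$-power roots in $B$ gives $z^\flat=(z^{1/p^n}\bmod p)_n\in B^\flat$, and $\theta([z^\flat])=z$.

In the case we construct by hand there is a simpler test, [BMS1, Lemma 3.10]. Let $\varpi\in B$ be a nonzerodivisor with $\varpi^p=p$, and let $B$ be $p$-adically complete. Then $B$ is perfectoid if and only if the Frobenius $B/\varpi\to B/p$, $z\mapsto z^p$, is bijective.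

Example: let $W_\infty$ be the $p$-completion of
$$W[p^{1/p^\infty}]=\bigoplus_{a\in\mathbb Z[1/p]\cap[0,1)}W\,p^a .$$
It is $p$-torsion free and $W_\infty/p=k[t^{1/p^\infty}]/(t)$, where $t^a$ is the class of $p^a$. With $\varpi=p^{1/p}$ the Frobenius is the map $k[t^{1/p^\infty}]/(t^{1/p})\to k[t^{1/p^\infty}]/(t)$, which is bijective because $k$ is perfect. So $W_\infty$ is perfectoid. The ring $W$ itself is not: if $\pi\in W$ and $\pi^p\mid p$, then $\pi$ is a unit, and $W\neq 0$ is not complete for a unit.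

**Definition (perfectoid purity and its threshold).** The ring $A/f$ is perfectoid pure if there is a pure ring map $A/f\to B$ with $B$ perfectoid. In that case
$$\mathrm{ppt}(A/f,p)=\sup\Bigl\{\tfrac i{p^e}\ge0\ \Big|\ \text{there are a perfectoid }A/f\text{-algebra }B\text{ and a }p^e\text{-th root }\varpi\text{ of }p\text{ in }B\text{ with }A/f\to B\xrightarrow{\cdot\varpi^i}B\text{ pure}\Bigr\}.$$

Example: $A=W[[x]]$, $f=x$, $A/f=W$. The map $\pi:W_\infty\to W$, $\sum c_ap^a\mapsto c_0$, is $W$-linear and is the identity on $W$, so $W$ is perfectoid pure. For $0\le a<1$ the map $W\to W_\infty\xrightarrow{p^a}W_\infty$ is split by the coefficient of $p^a$, so $\mathrm{ppt}(W,p)\ge1$.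

**Definition (Frobenius powers and the trace).** For an ideal $J\subseteq\overline A$ let $J^{[p^e]}$ be the ideal generated by the $p^e$-th powers of the elements of $J$. In $\overline A$ we write $\mathfrak m^{[p^e]}=(x_1^{p^e},\ldots,x_N^{p^e})$. Let $F_*\overline A$ be $\overline A$ regarded as a module over itself through the Frobenius $F$; fix a generator $u$ of $\mathrm{Hom}_{\overline A}(F_*\overline A,\overline A)$ as an $F_*\overline A$-module.

Here is such a generator. For a multi-index $j$ write $x^j=x_1^{j_1}\cdots x_N^{j_N}$; when an integer $c$ stands for a multi-index, it means $(c,\ldots,c)$. As $k$ is perfect, $F_*\overline A$ is free over $\overline A$ on $F_*x^j$ with $0\le j_i\le p-1$; let $u_0$ be the coordinate function of $F_*x^{p-1}$. For $N=1$ this means $u_0(F_*x^j)=x^{(j-p+1)/p}$ if $j\equiv p-1$ mod $p$, and $0$ otherwise. We check in Section 5 that $u_0$ is a generator. Every generator is additive and satisfies $z\,u(F_*y)=u(F_*(z^py))$. Two generators differ by a unit $v$, $u'(F_*y)=u(F_*(vy))$,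 so the ideal $u(F_*J)$ does not depend on the choice.

**Definition (the ideals $I$ and the splitting-order sequence).** For $0\le l_1,\ldots,l_{n-1}\le p-1$ and $0\le l_n\le p$ define ideals of $\overline A$ by $I(l_n)=f^{p-l_n}\overline A$ and
$$I(l_1,\ldots,l_n)=f^{p-l_1-1}\,u\bigl(F_*(\Delta(f)^{l_1}I(l_2,\ldots,l_n))\bigr)+f^{p-l_1}\overline A .$$
The sequence $\boldsymbol s(f)=(s_0,s_1,\ldots)$ starts with $s_0=0$. Once $s_i=p$ for some $i$, all later terms are $p$. If $s_0,\ldots,s_{n-1}$ are defined with $s_1,\ldots,s_{n-1}\le p-1$, then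
$$s_n=\max\{0\le s\le p\mid I(s_1,\ldots,s_{n-1},s)\subseteq\mathfrak m^{[p]}\}.$$

The ideal $I(s_1,\ldots,s_{n-1},s)$ grows with $s$, so the set is an initial segment of $\{0,\ldots,p\}$; that it contains $0$ is checked after Lemma 1. Always $s_1\le p-1$, because $I(p)=\overline A$.

Example: $N=1$, $f=x$, where $\Delta(f)=0$ and $0^0=1$. First, $x^{p-s}\in(x^p)$ only for $s=0$, so $s_1=0$. Take $u=u_0$. If $s\ge1$ then $x^{p-1}\in x^{p-s}\overline A$ and $u(F_*x^{p-1})=1$, so $I(0,s)=x^{p-1}\overline A+x^p\overline A=x^{p-1}\overline A$, while $I(0,0)=x^{p-1}u(F_*(x^p\overline A))+x^p\overline A=x^p\overline A$. Hence $s_2=0$. The same computation repeats: with $n\ge2$ entries, $I(0,\ldots,0,s)=x^{p-1}\overline A$ for $s\ge1$ and $I(0,\ldots,0,0)=x^p\overline A$. So $s_n=0$ for all $n$.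

All the objects are now in place. The following is known.

**Theorem A.** If $s_n\le p-1$ for every $n\ge1$, then $A/f$ is perfectoid pure and $\displaystyle\mathrm{ppt}(A/f,p)=\sum_{n\ge1}\frac{p-1-s_n}{p^n}$.

For $f=x$ the formula gives $\sum(p-1)/p^n=1$, in agreement with the lower bound above. The question is the converse: if $A/f$ is perfectoid pure, must $s_n\le p-1$ hold for all $n\ge1$? In other words, does the sequence reaching the value $p$ prevent purity? The answer is no for every odd $p$ and yes for $p=2$: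

**Theorem 1.** Let $p$ be odd, $N=1$, $A=W[[x]]$, $f=x^2-p^2$. Then $A/f$ is perfectoid pure, but $s_1=\frac{p-1}2$ and $s_n=p$ for all $n\ge2$.

**Theorem 2.** Let $p$ be odd, $A=W[[x,y]]$, $f=x^2-p^2-y^m$ with $m\ge p^2$. Then $A/f$ is a direct summand of a regular local ring (in particular a normal domain) and is perfectoid pure, but $s_1=\frac{p-1}2$ and $s_2=p$.

**Theorem 3.** Let $p$ be any prime. If $A/f$ is perfectoid pure, $n\ge2$, and $s_i\in\{0,p-1\}$ for all $1\le i<n$, then $s_n\le p-1$. In particular, for $p=2$ the converse of Theorem A holds: $A/f$ is perfectoid pure if and only if $s_n\le1$ for all $n\ge1$.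

Since $s_1\le p-1$ always, Theorem 3 says for general $p$: if $A/f$ is perfectoid pure and $n$ is the first index with $s_n=p$, then some $s_i$ with $i<n$ satisfies $1\le s_i\le p-2$.

## 2. One-variable computations, and two rings with the same data

Take $N=1$ and $f=x^p-p$, where $A/f=W[p^{1/p}]$ and $\Delta(f)=1$ in $\overline A$. Now $f^{p-s}=x^{p(p-s)}\in(x^p)$ if and only if $s\le p-1$, so $s_1=p-1$. Next, $I(p-1,s)=u(F_*(x^{p(p-s)}\overline A))+x^p\overline A=x^{p-s}\overline A+x^p\overline A$ because $u$ is surjective. This lies in $(x^p)$ only for $s=0$, so $s_2=0$. The nonvanishing of $\Delta(f)$ keeps the sequence away from $p$.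

Now let $p$ be odd and $f=x^2$. We have $x^{2(p-s)}\in(x^p)$ if and only if $s\le p/2$, so $s_1=\frac{p-1}2\ge1$. Here $\Delta(f)=0$, so $I(s_1,p)=f^{p-s_1}\overline A\subseteq\mathfrak m^{[p]}$ and $s_2=p$. The ring $A/f=W[x]/(x^2)$ is not reduced. This already excludes maps to the most familiar perfectoid rings. Let $B$ be a $p$-torsion free perfectoid ring containing $\varpi$ with $\varpi^p=p$, and let $z\in B$ with $z^2=0$. Then $z^p=0$, so by injectivity of $B/\varpi\to B/p$ we have $z=\varpi z_1$; then $pz_1^p=0$, so $z_1^p=0$, and we may repeat. Hence $z\in\bigcap_n\varpi^nB=0$. So $W[x]/(x^2)\to B$ is not even injective. This is what the converse of Theorem A leads one to expect.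

A sensible first approach to the converse is therefore to assume $s_n=p$ and to derive an obstruction to purity from the inclusions $I(s_1,\ldots,s_{n-1},p)\subseteq\mathfrak m^{[p]}$. One can see where such a plan must stop. The ideals $I$, hence the sequence, depend only on the images of $f$ and $\Delta(f)$ in $\overline A$. For odd $p$ the elements $x^2$ and $x^2-p^2$ have the same images, as we check in a moment, so they have the same sequence. But $W[[x]]/(x^2-p^2)$ is reduced, and the obstruction just found for $x^2$ disappears. An argument that uses only the images of $f$ and $\Delta(f)$ must treat the two alike. So we look at the second ring directly.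

## 3. The fiber product $W\times_kW$

We prove Theorem 1. Here $p$ is odd and $f=x^2-p^2$; since $f\equiv x^2\ne0$ mod $p$, $(p,f)$ is a regular sequence.

**Step 1: the sequence.** As $f=x^2$ in $\overline A$, the computation above gives $s_1=\frac{p-1}2\ge1$. Modulo $p^2$ we have $f^p\equiv x^{2p}$, and $\phi(f)=x^{2p}-p^2\equiv x^{2p}$. So $f^p-\phi(f)\in p^2A$, that is, $\Delta(f)\equiv0$ mod $p$. Since $s_1\ge1$,
$$I(s_1,p)=f^{p-s_1-1}u\bigl(F_*(\Delta(f)^{s_1}\overline A)\bigr)+f^{p-s_1}\overline A=f^{p-s_1}\overline A\subseteq\mathfrak m^{[p]},$$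
the last inclusion by definition of $s_1$. Thus $s_2=p$, and $s_n=p$ for all $n\ge2$.

**Step 2: identify the ring.** The aim is to replace $R=A/f$ by something to which a perfectoid cover can be matched. We have $R=W\oplus Wx$. The map $R\to W\times W$, $x\mapsto(p,-p)$, sends $c+dx$ to $(c+dp,c-dp)$. It is injective, with image the pairs $(w,w')$ such that $w\equiv w'$ mod $2p$. As $p$ is odd, $2$ is a unit in $W$, so
$$R=W\times_kW=\{(w,w')\mid w\equiv w'\bmod p\}.$$

**Step 3: a split map to a candidate $B$.** Let $\rho:W_\infty\to k$ be the $W$-algebra map killing all $p^{1/p^e}$, and let $\pi:W_\infty\to W$, $\sum c_ap^a\mapsto c_0$. The map $\pi$ is $W$-linear, is the identity on $W$, and $\rho(w)=\pi(w)$ mod $p$. Put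
$$B=W_\infty\times_kW_\infty=\{(y,z)\in W_\infty^2\mid\rho(y)=\rho(z)\}\supseteq R .$$
If $(y,z)\in B$, then $\pi(y)\equiv\pi(z)$ mod $p$; so $\pi\times\pi$ maps $B$ into $W\times_kW=R$. The map $\pi\times\pi$ is $W\times W$-linear on $W_\infty^2$, hence $R$-linear on $B$, and it is the identity on $R$. So $R\to B$ is split, hence pure. What remains is that $B$ is perfectoid.

**Step 4: $B$ is $p$-torsion free and $p$-complete.** The first is clear. Since $\rho$ kills $p$, we have $pW_\infty^2\subseteq B$, hence $p^{n+1}W_\infty^2\subseteq p^nB\subseteq p^nW_\infty^2$. So the $p$-adic topology of $B$ is induced from $W_\infty^2$. As $B$ is closed there (it is a union of cosets of $pW_\infty^2$), it is complete. Let $\varpi=(p^{1/p},p^{1/p})\in B$; it is a nonzerodivisor with $\varpi^p=p$. By [BMS1, Lemma 3.10] we must show that the Frobenius $B/\varpi\to B/p$ is bijective.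

**Step 5: surjectivity.** Let $(y,z)\in B$. As the Frobenius of $W_\infty/p$ is surjective, write $y=y_0^p+py'$ and $z=z_0^p+pz'$ in $W_\infty$. Then $\rho(y_0)^p=\rho(y)=\rho(z)=\rho(z_0)^p$, so $\rho(y_0)=\rho(z_0)$ and $(y_0,z_0)\in B$. The remainder $p(y',z')$ need not lie in $pB$, since $\rho(y')$ and $\rho(z')$ may differ. We correct $z_0$. As $k$ is perfect there is $d\in W$ with $\rho(d)^p=\rho(z')-\rho(y')$. Put $z_1=z_0+p^{1/p}d$. Then $\rho(z_1)=\rho(z_0)$, so $(y_0,z_1)\in B$. In the expansion of $z_1^p$ the mixed terms $\binom pjz_0^{p-j}p^{j/p}d^j$, $0<j<p$, are divisible by $p\cdot p^{1/p}$. So $z_1^p=z_0^p+pd^p+p\cdot p^{1/p}e$ for some $e\in W_\infty$, and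
$$(y,z)-(y_0,z_1)^p=p\,\bigl(y',\ z'-d^p-p^{1/p}e\bigr).$$
The pair on the right lies in $B$, because $\rho(z')-\rho(d)^p=\rho(y')$. So $(y,z)$ is a $p$-th power modulo $pB$.

**Step 6: injectivity.** Let $(y,z)\in B$ with $(y,z)^p=p(y'',z'')$ and $(y'',z'')\in B$. By injectivity of $W_\infty/p^{1/p}\to W_\infty/p$, we can write $y=p^{1/p}y_1$ and $z=p^{1/p}z_1$; dividing by $p$, $y_1^p=y''$ and $z_1^p=z''$. Hence $\rho(y_1)^p=\rho(z_1)^p$, so $\rho(y_1)=\rho(z_1)$, $(y_1,z_1)\in B$, and $(y,z)\in\varpi B$. So $B$ is perfectoid, and Theorem 1 is proved. $\blacksquare$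

The hypothesis that $p$ is odd matters. For $p=2$ and $f=x^2-4$ the image in Step 2 is $\{w\equiv w'\bmod 4\}$, which is not $W\times_kW$. In that case $x^{2(2-s)}\in(x^2)$ if and only if $s\le1$, so $s_1=1=p-1$. Moreover $\Delta(f)=\frac12\bigl((x^2-4)^2-(x^4-4)\bigr)=10-4x^2\equiv0$ mod $2$, so $I(1,2)=u(F_*0)+f\overline A=x^2\overline A$ and $s_2=2$. By Theorem 3 this ring is not perfectoid pure.

## 4. A normal counterexample as a ring of invariants

The ring of Theorem 1 is not a domain. Theorem 2 shows that normality does not restore the converse. Let $p$ be odd, $f=x^2-p^2-y^m$, $m\ge p^2$. The term $y^m$ is so deep in $\mathfrak m$ that the sequence does not see it.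

**Step 1: the sequence.** In $\overline A$ we have $f=x^2-y^m$ with $y^m\in y^{p^2}\overline A$, so $f^{p-s}\in\mathfrak m^{[p]}=(x^p,y^p)$ if and only if $x^{2(p-s)}\in(x^p,y^p)$, that is, $s\le p/2$. Thus $s_1=\frac{p-1}2\ge1$. Modulo $p^2$, $f^p\equiv(x^2-y^m)^p$ and $\phi(f)\equiv x^{2p}-y^{pm}$. As $p$ is odd, the $p$-th power terms cancel, and in $\overline A$
$$\Delta(f)=\sum_{0<j<p}\tfrac1p\tbinom pj\,x^{2(p-j)}(-y^m)^j\in y^{p^2}\overline A .$$
Since $s_1\ge1$ and $u(F_*(y^{p^2}c))=y^pu(F_*c)$, we get $u(F_*(\Delta(f)^{s_1}\overline A))\subseteq y^p\overline A\subseteq\mathfrak m^{[p]}$. Also $f^{p-s_1}\in\mathfrak m^{[p]}$. So $I(s_1,p)\subseteq\mathfrak m^{[p]}$ and $s_2=p$.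

**Step 2: a graded regular ring.** Factoring $f=(x-p)(x+p)-y^m$ suggests the equation $\alpha\beta=y^m$ with $\alpha=x-p$, $\beta=x+p$, which is solved by $\alpha=r^m$, $\beta=z^m$, $y=rz$. So put $\tau=z^m-r^m-2p\in W[[r,z]]$ and $S=W[[r,z]]/(\tau)$. Since $m\ge2$ and $2$ is a unit, $\tau\in(p,r,z)\setminus(p,r,z)^2$; hence $S$ is a regular local ring. Write $W[[r,z]]=\bigoplus_{i\in\mathbb Z/m}L_i$, where $L_i$ is the set of series in the monomials $r^az^b$ with $a-b\equiv i$ mod $m$. This is a grading and $\tau\in L_0$, so $S=\bigoplus_iL_i/\tau L_i$ is graded. Its degree-zero part $L_0/\tau L_0$ is a direct summand of $S$ as a module over itself.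

**Step 3: $L_0=W[[\alpha,\beta,y]]/(\alpha\beta-y^m)$.** Consider $W[[\alpha,\beta,y]]\to L_0$, $\alpha\mapsto r^m$, $\beta\mapsto z^m$, $y\mapsto rz$; it kills $\alpha\beta-y^m$. Modulo $\alpha\beta-y^m$ every series reduces to one in the monomials $\alpha^iy^b$ and $\beta^iy^b$. Indeed, replace $\alpha^i\beta^jy^b$, with $c=\min(i,j)$, by $\alpha^{i-c}\beta^{j-c}y^{b+mc}$. The difference is $\alpha\beta-y^m$ times $\alpha^{i-c}\beta^{j-c}y^b\sum_{l=0}^{c-1}(\alpha\beta)^ly^{m(c-1-l)}$. As $m\ge2$, the terms of this factor have total degree at least $i+j+b-2$, so the factors can be summed over all monomials of a series. The collected coefficients are finite sums, as only finitely many monomials reduce to a given one. The reduced monomials map to $r^{mi+b}z^b$ and $r^bz^{mi+b}$. These are exactly the monomials of $L_0$, each hit once, because in $L_0$ the exponents differ by a multiple of $m$. So the map is surjective, a reduced series with image $0$ is $0$, and the kernel is generated by $\alpha\beta-y^m$.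

**Step 4: conclusion.** The element $\tau$ corresponds to $\beta-\alpha-2p$. Eliminating $\beta=\alpha+2p$ and setting $x=\alpha+p$, we get
$$L_0/\tau L_0=W[[\alpha,\beta,y]]/(\alpha\beta-y^m,\ \beta-\alpha-2p)=W[[x,y]]/\bigl((x-p)(x+p)-y^m\bigr)=A/f .$$
So $T=A/f$ is a direct summand of the regular local ring $S$. It is a domain, and it is normal: if $c/d\in\mathrm{Frac}(T)$ is integral over $T$, then $c/d\in S$ as $S$ is normal, so $c\in dS\cap T=dT$ by the splitting. By [BIM, Thm. 4.7] there is a faithfully flat map $S\to B$ with $B$ perfectoid. The composite $A/f\to S\to B$ is a composite of pure maps, hence pure. This proves Theorem 2. $\blacksquare$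

In both examples $s_1=\frac{p-1}2$. For $p\ge5$ this is strictly between $0$ and $p-1$, and for $p=3$ it equals $1=p-2$. The rest of the notes proves Theorem 3, which says that such an intermediate value has to occur.

## 5. The sequence as ideal membership

Write $\Delta=\Delta(f)\in\overline A$. The first task is to replace the iterated ideals $I$ by one membership in a Frobenius power.

**A fact about the trace.** Let $u^r:F^r_*\overline A\to\overline A$ be the $r$-fold iterate of $u$. Then for $c\in\overline A$ and an ideal $J$,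
$$u^r(F^r_*(c\overline A))\subseteq J\iff c\in J^{[p^r]}. \tag{1}$$
Proof. The module $F^r_*\overline A$ is free on $F^r_*x^j$, $0\le j_i<p^r$. The iterate $u_0^r$ is the coordinate function of $x^{p^r-1}$, and the coordinate function of $x^j$ is $F^r_*y\mapsto u_0^r(F^r_*(x^{p^r-1-j}y))$: for $0\le l_i<p^r$, all exponents of $x^{p^r-1-j+l}$ are $\equiv p^r-1$ mod $p^r$ only if $l=j$. As every homomorphism is an $\overline A$-combination of coordinate functions, $u_0^r$ generates $\mathrm{Hom}_{\overline A}(F^r_*\overline A,\overline A)$ over $F^r_*\overline A$. If $u_0^r(F^r_*(c\,\cdot))=0$, then all coordinates of $c$ vanish and $c=0$, so this module is free of rank one. For $r=1$ this shows that $u=u_0(F_*(v\,\cdot))$ with a unit $v$; then $u^r=u_0^r(F^r_*(v^{1+p+\cdots+p^{r-1}}\cdot))$ is again a generator, and each coordinate function has the form $F^r_*y\mapsto u^r(F^r_*(z_jy))$. Now if $c\in J^{[p^r]}$, the inclusion in (1) follows from $z\,u^r(F^r_*y)=u^r(F^r_*(z^{p^r}y))$. Conversely, write $c=\sum_jc_j^{p^r}x^j$.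 If the inclusion holds, then $c_j=u^r(F^r_*(z_jc))\in J$ for all $j$, so $c\in J^{[p^r]}$. $\square$

If $s_1,\ldots,s_{n-1}\le p-1$, put
$$D_n=\prod_{i=1}^{n-1}f^{(p-1-s_i)p^{\,n-i}}\Delta^{s_ip^{\,n-1-i}}\in\overline A,\qquad D_1=1. \tag{2}$$

**Lemma 1.** $s_n=\max\{0\le s\le p\mid D_nf^{p-s}\in\mathfrak m^{[p^n]}\}$.

*Proof.* We split off from $I$ the part that depends on the last entry. Put $M(l_n)=f^{p-l_n}\overline A$ and $M(l_1,\ldots,l_n)=f^{p-1-l_1}u(F_*(\Delta^{l_1}M(l_2,\ldots,l_n)))$. For $n\ge2$,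
$$I(l_1,\ldots,l_n)=M(l_1,\ldots,l_n)+I(l_1,\ldots,l_{n-1}).$$
For $n=2$ this is the definition of $I(l_1,l_2)$. For $n>2$ insert $I(l_2,\ldots,l_n)=M(l_2,\ldots,l_n)+I(l_2,\ldots,l_{n-1})$ into the definition of $I(l_1,\ldots,l_n)$ and use additivity of $u$.

By definition of $s_{n-1}$ we have $I(s_1,\ldots,s_{n-1})\subseteq\mathfrak m^{[p]}$. So $I(s_1,\ldots,s_{n-1},s)\subseteq\mathfrak m^{[p]}$ if and only if $M(s_1,\ldots,s_{n-1},s)\subseteq\mathfrak m^{[p]}$; for $n=1$ there is nothing to do. Next,
$$M(s_1,\ldots,s_{n-1},s)=u^{n-1}\bigl(F^{n-1}_*(D_nf^{p-s}\overline A)\bigr).$$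
This is clear for $n=1$. For $n\ge2$, induction gives $M(s_2,\ldots,s_{n-1},s)=u^{n-2}(F^{n-2}_*(D'f^{p-s}\overline A))$ with $D'=\prod_{i=2}^{n-1}f^{(p-1-s_i)p^{n-i}}\Delta^{s_ip^{n-1-i}}$. Moving $f^{p-1-s_1}$ inside $u$ gives the factor $f^{p(p-1-s_1)}\Delta^{s_1}$, and moving this inside $u^{n-2}$ raises it to the power $p^{n-2}$. The result is the factor with $i=1$ in (2). Finally (1) with $r=n-1$, $J=\mathfrak m^{[p]}$ and $J^{[p^{n-1}]}=\mathfrak m^{[p^n]}$ gives the claim. $\square$

If $s_n\le p-1$, put $K_n=D_nf^{p-1-s_n}$. Directly from Lemma 1 and (2),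
$$K_n\notin\mathfrak m^{[p^n]},\qquad K_nf\in\mathfrak m^{[p^n]},\qquad D_{n+1}=K_n^p\Delta^{s_n}. \tag{3}$$
In particular $D_{n+1}f^p=(K_nf)^p\Delta^{s_n}\in\mathfrak m^{[p^{n+1}]}$, so $s=0$ belongs to the set that defines $s_{n+1}$; for $n=1$ in Lemma 1, $f^p\in\mathfrak m^{[p]}$. So all the maxima exist.

Example: for $f=x^p-p$ we had $s_1=p-1$, $\Delta=1$, so $D_2=1$. If $D_n=x^{p^n-p^2}$ for some $n\ge2$, then $D_nf^{p-s}=x^{p^n-ps}\in(x^{p^n})$ only for $s=0$. So $s_n=0$, and $D_{n+1}=K_n^p=(x^{p^n-p^2+p(p-1)})^p=x^{p^{n+1}-p^2}$. Hence $s_n=0$ for all $n\ge2$, and Theorem A gives $\mathrm{ppt}=\sum_{n\ge2}(p-1)/p^n=1/p$.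

**Lemma 2.** Suppose $s_m=0$, $m\ge1$, and $s_{m+i}=s_i\le p-1$ for $1\le i<j$. Then $s_{m+j}\le s_j$.

*Proof.* A zero in the sequence restarts it; the lemma compares the restarted sequence with the original one. We may assume $s_j\le p-1$. Since $s_m=0$, (3) gives $D_{m+1}=K_m^p=K_m^pD_1$. If $D_{m+i}=K_m^{p^i}D_i$ with $i<j$, then (3) and $s_{m+i}=s_i$ give $D_{m+i+1}=(D_{m+i}f^{p-1-s_i})^p\Delta^{s_i}=K_m^{p^{i+1}}D_{i+1}$. So $D_{m+j}=K_m^{p^j}D_j$. By flatness of the Frobenius of $\overline A$,
$$(\mathfrak m^{[p^{m+j}]}:K_m^{p^j})=(\mathfrak m^{[p^m]}:K_m)^{[p^j]}\subseteq\mathfrak m^{[p^j]},$$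
the inclusion because $K_m\notin\mathfrak m^{[p^m]}$ makes the colon ideal proper. As $D_jf^{p-s_j-1}=K_j\notin\mathfrak m^{[p^j]}$, we get $D_{m+j}f^{p-(s_j+1)}\notin\mathfrak m^{[p^{m+j}]}$. By Lemma 1, $s_{m+j}\le s_j$. $\square$

**Lemma 3.** Suppose $s_n=p$ and $s_i\in\{0,p-1\}$ for all $1\le i<n$. Then $s_1=\cdots=s_{n-1}=p-1$.

*Proof.* Otherwise let $m$ be the largest index in $[1,n-1]$ with $s_m=0$. Then $s_{m+j}\in\{p-1,p\}$ for $1\le j\le n-m$. Since $n-m<n$, we have $s_{n-m}\in\{0,p-1\}$, so $s_n=p\ne s_{n-m}$. Hence there is a least $j\le n-m$ with $s_{m+j}\ne s_j$. For $i<j$ we have $s_{m+i}=s_i\le p-1$, so Lemma 2 gives $s_{m+j}\le s_j$. Therefore $s_{m+j}<s_j\le p-1$, a contradiction. $\square$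

**What has to be shown.** Suppose the conclusion of Theorem 3 fails for $n$: $n\ge2$, $s_i\in\{0,p-1\}$ for $1\le i<n$, and $s_n=p$. Put $q=n-1\ge1$. By Lemma 3, $s_1=\cdots=s_q=p-1$ and $s_{q+1}=p$. Then (2) has no factors $f$, and $D_i=\Delta^{(p-1)(1+p+\cdots+p^{i-2})}=\Delta^{p^{i-1}-1}$ for $i\le q+1$. Lemma 1 gives
$$f\,\Delta^{p^{i-1}-1}\in\mathfrak m^{[p^i]}\quad(1\le i\le q),\qquad \Delta^{p^q-1}\in\mathfrak m^{[p^{q+1}]}. \tag{4}$$
So the first assertion of Theorem 3 follows once we show:
$$\text{(4) implies that }R=A/f\text{ is not perfectoid pure.}\tag{5}$$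
For $p=2$, if some $s_n$ equals $2$, take the first such $n$. Then $n\ge2$ and $s_i\in\{0,1\}=\{0,p-1\}$ for $1\le i<n$ automatically, so perfectoid purity is excluded. Together with Theorem A this gives the equivalence stated for $p=2$.

## 6. A flat perfectoid $A$-algebra containing all $p$-power roots of $f$

To prove (5) we must exclude every perfectoid $B$ at once. The plan is to construct one perfectoid $A$-algebra $C$ that has good flatness over $A$ and contains compatible roots $f_e$ with $f_e^{p^e}=f$, and that maps, after a faithfully flat enlargement, to every perfectoid $R$-algebra, with the $f_e$ going to $0$. Then a membership $f_e^{p^e-1}\in(p,x_1,\ldots,x_N)C$ kills a local cohomology class of $R$.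

### 6.1 Prisms, in the form needed

**Definition (prism).** A $\delta$-ring $E$ with a nonzerodivisor $d$ is a prism $(E,(d))$ if $E$ is $(p,d)$-complete and $\delta(d)$ is a unit; the element $d$ is then called distinguished. (We only need principal ideals.) The prism is perfect if the Frobenius lift $\phi$ of $E$ is bijective.

Example: $(W,(p))$, as $\delta(p)=1-p^{p-1}$ is a unit. By [BS, Thm. 3.10], $(E,(d))\mapsto E/d$ is an equivalence between perfect prisms and perfectoid rings; the inverse sends $B$ to $(W(B^\flat),\ker\theta)$. Two remarks will be used.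

*Uniqueness of generators.* If $(E,(d))$ is a prism and $e=dw$ has $\delta(e)$ a unit, then $w$ is a unit, so $(e)=(d)$. Indeed, $\delta(dw)=d^p\delta(w)+w^p\delta(d)+p\,\delta(d)\delta(w)\equiv w^p\delta(d)$ mod $(p,d)$, and $(p,d)$ lies in the Jacobson radical. (Compare [BS, §2.3, Prop. 3.5] and [BMS1, Rem. 3.11].)

*The element $p-[t]$.* For $t$ in a perfect ring of characteristic $p$,
$$\delta(p-[t])=\frac{p-[t]^p-(p-[t])^p}p\in1+(p,[t]).$$
For odd $p$ the terms $[t]^p$ cancel; what remains is $1-p^{p-1}$ and multiples of $p$. For $p=2$ the value is $-1+2[t]-[t]^2$.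

**Definition (complete flatness).** A module $E$ over a prism $(D,(\xi))$ is $(p,\xi)$-completely flat if $E\otimes^L_DM$ is concentrated in degree $0$ for every $D$-module $M$ killed by a power of $(p,\xi)$. Likewise, a map of rings $B\to B'$ is $p$-completely faithfully flat if $B'\otimes^L_BM$ is concentrated in degree $0$ for $M$ killed by a power of $p$, and $B'/p$ is faithfully flat over $B/p$.

Example: the $p$-completion of a free $\mathbb Z_p$-module of infinite rank is $p$-completely flat over $\mathbb Z_p$.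

**Prismatic envelopes** [BS, Prop. 3.13]. Let $(D,(\xi))$ be a bounded prism, $B_0$ a $(p,\xi)$-completely flat $\delta$-$D$-algebra, and $z\in B_0$ an element that is $(p,\xi)$-completely regular relative to $D$: the quotient of $B_0$ by $z$, in the derived sense, is $(p,\xi)$-completely flat over $D$. Then there is a prism $(E,(\xi))$ over $(D,(\xi))$, written $E=B_0\{\frac z\xi\}^\wedge$, that is universal among prisms over $(D,(\xi))$ receiving a $\delta$-map from $B_0$ under which $z$ becomes a multiple of $\xi$; and $E$ is $(p,\xi)$-completely flat over $D$.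

Example: over $(W,(p))$ let $B_0$ be the $p$-completion of $W[X]$ with $\phi(X)=X^p$, and $z=X$. In $E$ there is $y$ with $py=X$. From $p\,\phi(y)=X^p=p^py^p$ we get $\phi(y)=p^{p-1}y^p$, so $\delta(y)=(p^{p-1}-1)y^p/p$. Thus $y^p\in pE$: dividing $X$ by $p$ in a $\delta$-ring forces further divisibilities.

### 6.2 The base $W(P)$ and the map $\lambda$

Let $S_0=\bigcup_ek[[x_1^{1/p^e},\ldots,x_N^{1/p^e}]]$, the perfection of $\overline A$. Let $P$ be the $t$-completion of $S_0[t^{1/p^\infty}]$; it is perfect, $t$-complete and $t$-torsion free. Put $\xi=p-[t]\in W(P)$. The ring $W(P)$ is $(p,[t])$-complete and $(p,\xi)=(p,[t])$, so $\delta(\xi)$ is a unit. If $\xi y=0$, then $ty=0$ mod $p$, so $y\in pW(P)$; dividing by $p$ and repeating, $y=0$. So $(W(P),(\xi))$ is a perfect prism. Its quotient $W(P)/\xi$ is $p$-torsion free: if $pz=\xi y$, then $t\bar y=0$ in $P$, so $y=py'$ and $z=\xi y'$. In particular the prism is bounded.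

Moreover $P/t=S_0[t^{1/p^\infty}]/(t)$ is flat over $\overline A$. Indeed, $S_0$ is a union of free $\overline A$-modules, and $P/t$ is free over $S_0$ on the $t^a$ with $a\in\mathbb Z[1/p]\cap[0,1)$.

We need a $\phi$-equivariant map $\lambda:A\to W(S_0)\to W(P)$. The colimit of $A\xrightarrow{\phi}A\xrightarrow{\phi}\cdots$ is $p$-torsion free with reduction $\mathrm{colim}_F\overline A=S_0$, which is perfect. So its $p$-completion is $W(S_0)$, with $\phi$ corresponding to the Witt vector Frobenius. This gives $\lambda$, and mod $p$ it is the inclusion $\overline A\subset S_0\subset P$. Also $\lambda(x_i)=[x_i]$: the element $y=\lambda(x_i)$ satisfies $\phi(y)=y^p$, so $y=(\phi^{-n}y)^{p^n}$ with $\phi^{-n}y\equiv x_i^{1/p^n}$ mod $p$ for all $n$, and $[x_i]$ is the only element with this property.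

### 6.3 The ring $C$

**Step 1: adjoin a root system subject to $[X]\equiv\lambda(f)$ mod $\xi$.** Let $P\langle X^{1/p^\infty}\rangle$ be the $t$-completion of $P[X^{1/p^\infty}]$ and $B_0=W(P\langle X^{1/p^\infty}\rangle)$. It is $(p,\xi)$-completely flat over $W(P)$: it is $p$-torsion free, its reduction is $t$-torsion free, and modulo $(p,\xi)$ it becomes the free $P/t$-module $(P/t)[X^{1/p^\infty}]$. The element $[X]-\lambda(f)$ is $(p,\xi)$-completely regular relative to $W(P)$. Indeed, modulo $(p,\xi)$ it is $X-f$. Since $(P/t)[X^{1/p^\infty}]$ is free over $(P/t)[X]$ on the $X^a$, $0\le a<1$, and $X-f$ is monic in $X$, it is a nonzerodivisor with quotient free over $P/t$ on the $X^a$. So the envelope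
$$E=B_0\Bigl\{\frac{[X]-\lambda(f)}\xi\Bigr\}^\wedge$$
exists and is $(p,\xi)$-completely flat over $W(P)$.

**Step 2: flatness properties of $E$.** For every $j\ge1$ the complex $E\otimes^L_{W(P)}P/t^j$ is concentrated in degree $0$ and flat over $P/t^j$. The derived quotient of $E$ by $p$ is $E\otimes^L_{W(P)}P=R\lim_jE\otimes^L_{W(P)}P/t^j$ by completeness. The transition maps are surjective, so it is concentrated in degree $0$. Hence $E$ is $p$-torsion free and this object is $E/p$. The cone of $t$ on $E/p$ is $E\otimes^L_{W(P)}P/t$, which is concentrated in degree $0$; so $E/p$ is $t$-torsion free. Finally $(E/p)/t^j$ is flat over $P/t^j$.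

**Step 3: perfect it.** Let $Q_0=\mathrm{colim}_F(E/p)$ and let $Q$ be its $t$-completion. Viewed from the $0$-th copy, an element $c\in P$ acts on the $n$-th copy of $E/p$ as $c^{p^n}$. So $t$ acts as $t^{p^n}$, which is a nonzerodivisor: $Q_0$ is $t$-torsion free. Also $Q_0/t=\mathrm{colim}_n(E/p)/t^{p^n}$, where the $n$-th term is flat over $P/t^{p^n}$, hence flat over $P/t$ through the isomorphism $F^n:P/t\cong P/t^{p^n}$. So $Q_0/t$ is flat over $P/t$. Consequently $Q$ is perfect, $t$-complete and $t$-torsion free, and $Q/t=Q_0/t$ is flat over $P/t$.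

**Step 4: define $C$.** As for $P$, $(W(Q),(\xi))$ is a perfect prism: $Q$ is $t$-complete and $t$-torsion free, and the argument of 6.2 shows that $\xi$ is a nonzerodivisor. Put
$$C=W(Q)/\xi,\qquad\theta:W(Q)\to C\text{ the projection}.$$
By [BS, Thm. 3.10] $C$ is perfectoid with tilt $Q$. The argument of 6.2 also shows that $C$ is $p$-torsion free. We have
$$C/p=Q/t,\quad\text{flat over }P/t\text{ and hence over }\overline A. \tag{6}$$
We regard $C$ as an $A$-algebra via $\theta\lambda$, with $\lambda$ now taken into $W(Q)$. Write $p^{1/p}=\theta([t^{1/p}])$; its $p$-th power is $\theta([t])=p$.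

**Step 5: the roots of $f$.** As in 6.2, the $p$-completed colimit of $E$ along $\phi$ is $W(Q_0)$, which gives a $\phi$-equivariant map $E\to W(Q_0)\to W(Q)$. Let $g\in Q$ be the image of $X$. The image $y$ of $[X]$ in $W(Q)$ satisfies $\phi(y)=y^p$ and reduces to $g$, so $y=[g]$. The same argument with Teichmüller elements shows that $W(P)\to E\to W(Q)$ is induced by $P\to Q$. In $E$ the element $[X]-\lambda(f)$ is a multiple of $\xi$, hence $[g]-\lambda(f)\in\xi W(Q)$. Put $f_e=\theta([g^{1/p^e}])$. Then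
$$f_e^{p^e}=\theta([g])=\theta(\lambda(f))=f\quad\text{in }C,\qquad f_e\bmod p=g^{1/p^e}\bmod t. \tag{7}$$

**Step 6: consequences for local cohomology.** We use $H^i_{\mathfrak m}$, computed by the Čech complex on $p,x_1,\ldots,x_N$. By (6), $H^i_{\mathfrak m}(C/p)=H^i_{\mathfrak m}(\overline A)\otimes_{\overline A}C/p=0$ for $i<N$. From $0\to C\xrightarrow pC\to C/p\to0$, multiplication by $p$ is injective on $H^i_{\mathfrak m}(C)$ for $i\le N$. Every element there is killed by a power of $p$, so $H^i_{\mathfrak m}(C)=0$ for $i\le N$. Next, $f$ is a nonzerodivisor on $C/p$, which is flat over the domain $\overline A$ in which $f\ne0$. If $fz=0$ in $C$, then $z=pz'$ and $fz'=0$ since $C$ is $p$-torsion free. Repeating, $z\in\bigcap_np^nC=0$. So $f$, and therefore each $f_e$, is a nonzerodivisor on $C$.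

### 6.4 Mapping $C$ to perfectoid $R$-algebras

**Lemma 4.** Let $R\to B$ be pure with $B$ perfectoid. Then there are a perfectoid ring $B'$, a $p$-completely faithfully flat map $B\to B'$, and an $A$-algebra map $C\to B'$ killing all $f_e$.

*Proof.* **Step 1: choose $B'$ and roots.** By André's flatness lemma [BS, Thm. 7.14] there is a $p$-completely faithfully flat map $B\to B'$ with $B'$ perfectoid such that every element of $B'$ has a compatible system of $p$-power roots. Choose such systems for $p,x_1,\ldots,x_N$; they give $t_B,x_i^\flat\in B'^\flat$ with $\theta_{B'}([t_B])=p$ and $\theta_{B'}([x_i^\flat])=x_i$. The element $p-[t_B]$ lies in $\ker\theta_{B'}$, so $(p,[t_B])\subseteq(p,\ker\theta_{B'})$ lies in the Jacobson radical of $W(B'^\flat)$, and $\delta(p-[t_B])\in1+(p,[t_B])$ is a unit. By uniqueness of generators, $\ker\theta_{B'}=(p-[t_B])$. Hence $B'^\flat/t_B=B'/p$. Moreover $B'^\flat=\lim_FB'/p=\lim_nB'^\flat/t_B^{p^n}$, where $F^n$ identifies $B'^\flat/t_B$ with $B'^\flat/t_B^{p^n}$. So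 $B'^\flat$ is $t_B$-complete.

**Step 2: a map $P\to B'^\flat$.** As $k[[x^{1/p^e}]]=\overline A[z_1,\ldots,z_N]/(z_i^{p^e}-x_i)$, the map $\overline A\to R/p\to B'/p$ and the chosen roots of the $x_i$ define compatible maps, hence a ring map $S_0\to B'/p$. As $S_0$ is perfect, it lifts to $S_0\to\lim_FB'/p=B'^\flat$, $c\mapsto(c^{1/p^n})_n$, with $x_i\mapsto x_i^\flat$. Sending $t^{1/p^e}$ to $t_B^{1/p^e}$ and completing, we get $P\to B'^\flat$, hence $W(P)\to W(B'^\flat)$ with $\xi\mapsto p-[t_B]$.

**Step 3: compatibility with the $A$-algebra structure.** Let $\sigma:A\to R\to B\to B'$ be the given map and $\sigma':A\xrightarrow{\lambda}W(P)\to W(B'^\flat)\xrightarrow{\theta_{B'}}B'$. We claim $\sigma=\sigma'$. They agree mod $p$, because $S_0\to B'^\flat\to B'/p$ is the map we started from. They agree on each $x_i$, since $\theta_{B'}([x_i^\flat])=x_i$. Suppose $\sigma\equiv\sigma'$ mod $p^n$ with $n\ge1$. Any $c\in A$ can be written $c=\sum_{0\le j_i<p}x^jb_j^p+pc'$. Elements congruent mod $p^n$ have $p$-th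 powers congruent mod $p^{n+1}$. So
$$\sigma(c)-\sigma'(c)=\sum_jx^j\bigl(\sigma(b_j)^p-\sigma'(b_j)^p\bigr)+p\bigl(\sigma(c')-\sigma'(c')\bigr)\in p^{n+1}B'.$$
By induction, and as $B'$ is $p$-adically separated, $\sigma=\sigma'$.

**Step 4: extend to $C$.** Extend $P\to B'^\flat$ to $P\langle X^{1/p^\infty}\rangle\to B'^\flat$ by $X^{1/p^e}\mapsto0$, and apply $W(-)$ to get a $\delta$-map $B_0\to W(B'^\flat)$. The element $[X]-\lambda(f)$ goes to minus the image of $\lambda(f)$. This lies in $\ker\theta_{B'}=(\xi)$ because $\sigma'(f)=\sigma(f)=0$; here we use that $f=0$ in $R$. The universal property of $E$ gives a $\delta$-map $E\to W(B'^\flat)$. Modulo $p$ it is a map $E/p\to B'^\flat$. As $B'^\flat$ is perfect and $t_B$-complete, this extends to $Q_0$ and then to $Q\to B'^\flat$. Here $g\mapsto0$, hence $g^{1/p^e}\mapsto0$. Applying $W(-)$ and dividing by $\xi$ gives $C\to B'$, which kills all $f_e=\theta([g^{1/p^e}])$. It is an $A$-algebra map by Step 3. $\square$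

### 6.5 A test for non-purity

**Lemma 5.** If $f_e^{p^e-1}\in(p,x_1,\ldots,x_N)C$ for some $e\ge1$, then $R$ is not perfectoid pure.

*Proof.* Suppose $R\to B$ is pure with $B$ perfectoid, and take $B'$ as in Lemma 4.

**Step 1: $H^N_{\mathfrak m}(R)\to H^N_{\mathfrak m}(B')$ is injective.** Let $H=H^N_{\mathfrak m}(R)$. As $R$ is Noetherian of dimension $N$, the functor $H^N_{\mathfrak m}$ is right exact on $R$-modules and commutes with direct sums, so $H^N_{\mathfrak m}(M)=H\otimes_RM$ for every $R$-module $M$. By purity, $H\to H\otimes_RB$ is injective, and the target is $p$-power torsion. So it suffices that $M\to M\otimes_BB'$ is injective for every $p$-power torsion $B$-module $M$. If $pM=0$, then $M\otimes^L_BB'=M\otimes_{B/p}B'/p$. By extensions and filtered colimits, $M\otimes^L_BB'$ is concentrated in degree $0$ for all $p$-power torsion $M$, so $-\otimes_BB'$ is exact on such modules. It is faithful: if $M\ne0$, then $M[p]\ne0$, and $0\ne M[p]\otimes_BB'\subseteq M\otimes_BB'$. Now let $m\in M$ with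 $m\otimes1=0$. Then $Bm\otimes_BB'\subseteq M\otimes_BB'$ is generated by $m\otimes1=0$, so $Bm\otimes_BB'=0$, and $Bm=0$. Thus $H\to H\otimes_RB'=H^N_{\mathfrak m}(B')$ is injective.

**Step 2: this map factors through $C/f_eC$.** Since $f=f_e^{p^e}$ in $C$, there is a map $R=A/f\to C/f_eC$. Since $C\to B'$ is an $A$-algebra map killing $f_e$, the map $R\to B'$ factors as $R\to C/f_eC\to B'$.

**Step 3: a class that dies in $H^N_{\mathfrak m}(C/f_eC)$.** Consider the commutative diagram with exact rows
$$\begin{array}{ccccccccc}0&\to&A&\xrightarrow{\ f\ }&A&\to&R&\to&0\\&&\downarrow{\scriptstyle f_e^{p^e-1}}&&\downarrow&&\downarrow&&\\0&\to&C&\xrightarrow{\ f_e\ }&C&\to&C/f_eC&\to&0,\end{array}$$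
where the left vertical map is $c\mapsto f_e^{p^e-1}c$. As $H^N_{\mathfrak m}(A)=0=H^N_{\mathfrak m}(C)$, the connecting maps $H^N_{\mathfrak m}(R)\to H^{N+1}_{\mathfrak m}(A)$ and $H^N_{\mathfrak m}(C/f_eC)\to H^{N+1}_{\mathfrak m}(C)$ are injective. The image of the first is the kernel of $f$. It contains the Čech class $\eta=\bigl[\frac1{px_1\cdots x_N}\bigr]$, which is nonzero because $A$ is regular with parameters $p,x_1,\ldots,x_N$, and which is killed by $\mathfrak m\ni f$. Let $\tilde\eta\in H$ be the class over $\eta$. By naturality, the image of $\tilde\eta$ in $H^N_{\mathfrak m}(C/f_eC)$ maps to $f_e^{p^e-1}\bigl[\frac1{px_1\cdots x_N}\bigr]\in H^{N+1}_{\mathfrak m}(C)$. This symbol is killed by $p,x_1,\ldots,x_N$, hence by $(p,x_1,\ldots,x_N)C$, so the product is $0$ by hypothesis. As the second connecting map is injective, $\tilde\eta\ne0$ maps to $0$ in $H^N_{\mathfrak m}(C/f_eC)$, hence in $H^N_{\mathfrak m}(B')$. This contradicts Step 1. $\square$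

## 7. The first terms of $g$ in powers of $t$

By Lemma 5 and (7), we need to control powers of $g$ in $Q$. Let $a\in Q$ be the image of $f\in\overline A$, and let $b\in Q$ be the $p$-th root of the image of $\Delta(f)$. The next lemma says that $g$ is $a-tb$ up to errors that carry fractional powers of $a$ and $t$.

**Lemma 6.** There is $h\in Q$ with
$$g\equiv a+th\pmod{t^pQ},\qquad h\in-b+\sum_{J=1}^{p-1}t^{J/p}a^{1-J/p}Q+tQ .$$

*Proof.* **Step 1: compare $f_1$ with an approximate $p$-th root of $f$.** Let $\lambda_1=\theta\circ\phi^{-1}\circ\lambda:A\to C$. This is a ring map with $\lambda_1(c)\bmod p=\bar c^{1/p}\bmod t$ in $C/p=Q/t$. As $\lambda$ is $\phi$-equivariant, $\lambda_1(\phi(c))=\theta(\lambda(c))$, the image of $c$ in $C$. Applying $\lambda_1$ to $f^p-\phi(f)=p\Delta(f)$ gives $\lambda_1(f)^p-f=p\,\lambda_1(\Delta(f))$ in $C$. With (7),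
$$f_1^p=f=\lambda_1(f)^p-p\,\lambda_1(\Delta(f)). \tag{8}$$
Hence $(f_1-\lambda_1(f))^p\equiv f_1^p-\lambda_1(f)^p\equiv0$ mod $pC$. In $C/p=Q/t$ with $Q$ perfect, $z^p\in tQ$ implies $z\in t^{1/p}Q$. So $f_1=\lambda_1(f)+p^{1/p}v$ for some $v\in C$.

**Step 2: an equation for $v$.** Expand $f_1^p$, insert (8), and divide by $p$, which is allowed as $C$ is $p$-torsion free. With $c_J=\frac1p\binom pJ$,
$$v^p+\sum_{J=1}^{p-1}c_J\,p^{J/p}\lambda_1(f)^{p-J}v^J=-\lambda_1(\Delta(f)).$$

**Step 3: reduce mod $p$.** Let $\tilde v\in Q$ lift $v\bmod p\in Q/t$. Since $\lambda_1(f)$, $\lambda_1(\Delta(f))$, $f_1$ reduce to $a^{1/p}$, $b$, $g^{1/p}$, we get modulo $tQ$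
$$g^{1/p}\equiv a^{1/p}+t^{1/p}\tilde v,\qquad\tilde v^p\equiv-b-\sum_{J=1}^{p-1}c_Jt^{J/p}a^{1-J/p}\tilde v^J .$$
Put $h=\tilde v^p$. The second congruence is the claim on $h$. The $p$-th power of the first is $g\equiv a+th$ mod $t^pQ$. $\square$

## 8. The powers $g^{p^j-1}$ and one extra Frobenius

Assume (4). For $j\ge0$ write
$$\mathfrak x_j=(x_1^{p^j},\ldots,x_N^{p^j})Q,\qquad\mathfrak n_j=t^{p^j}Q+\mathfrak x_j .$$
As $Q$ is perfect, $\mathfrak x_j^{[p]}=\mathfrak x_{j+1}$, $\mathfrak n_j^{[p]}=\mathfrak n_{j+1}$, and $z^p\in\mathfrak n_{j+1}$ implies $z\in\mathfrak n_j$ (similarly for $\mathfrak x$). In $Q$ the element $\Delta$ becomes $b^p$, so (4) reads, after taking $p$-th roots in the last relation,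
$$a\,b^{p^i-p}\in\mathfrak x_i\quad(1\le i\le q),\qquad b^{p^q-1}\in\mathfrak x_q. \tag{9}$$
By (7), if $g^{p^e-1}\in\mathfrak n_e$, then taking $p^e$-th roots gives $(g^{1/p^e})^{p^e-1}\in(t,x_1,\ldots,x_N)Q$. Reducing mod $t$, $f_e^{p^e-1}\in(p,x_1,\ldots,x_N)C$. So by Lemma 5, assertion (5) follows from
$$g^{p^e-1}\in\mathfrak n_e\quad\text{for some }e\ge1. \tag{10}$$

### 8.1 The case $q=1$

Here (9) says $a\in\mathfrak x_1$ and $b^{p-1}\in\mathfrak x_1$. Try $e=1$ in (10). By Lemma 6 and $a\in\mathfrak x_1$ we have $g^{p-1}\equiv t^{p-1}h^{p-1}$ mod $\mathfrak n_1$. If $h$ were equal to $-b$, we would be done. But $h$ also has the error terms of Lemma 6, so we obtain only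
$$g^{p-1}\in(-tb)^{p-1}+\sum_{J=1}^{p-1}t^{p-1+J/p}a^{1-J/p}Q+\mathfrak n_1 .$$
The first term is in $\mathfrak x_1$. The terms under the sum are where this stops: (9) controls $a$ but not the fractional power $a^{1-J/p}$, and the exponent of $t$ is less than $p$.

The way past this is to take $e=2$, one step more than (4) suggests. Write $g^{p^2-1}=(g^{p-1})^p\,g^{p-1}$. The $p$-th powers of the errors are multiples of $t^{p^2-p+J}a^{p-J}$. Such a term lies in $\mathfrak n_2$ as soon as it is multiplied by $p-J$ further factors $t$, or by $J$ further factors $a$, since $a^p\in\mathfrak x_2$. The remaining factor $g^{p-1}$ lies in $(a,t)^{p-1}$, and so supplies $p-1$ factors, each $a$ or $t$. To miss both targets one could use at most $p-J-1$ factors $t$ and at most $J-1$ factors $a$, which is $p-2$ in total. So every product lies in $\mathfrak n_2$, and (10) holds with $e=2$.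

### 8.2 The general case

Let $\mathcal E_0=0$. For $j\ge1$ let $\mathcal E_j\subseteq Q$ be the ideal generated by
$$t^{p^j-1+J/p}\,a^{1-J/p}\,b^{p^j-p},\qquad1\le J\le p-1 .$$

**Step 1: for $1\le j\le q$, $\mathcal E_j^{[p]}g^{p-1}\subseteq\mathfrak n_{j+1}$.** This is the counting argument, and it absorbs the errors. By Lemma 6, $g\in(a,t)Q$, so $g^{p-1}\in\sum_{r=0}^{p-1}t^ra^{p-1-r}Q$. The products to consider are multiples of
$$t^{p^{j+1}-p+J+r}\,a^{(p-J)+(p-1-r)}\,b^{p^{j+1}-p^2}.$$
If $r\ge p-J$, the exponent of $t$ is at least $p^{j+1}$. If $r\le p-1-J$, the exponent of $a$ is at least $p$, and $a^pb^{p^{j+1}-p^2}=(ab^{p^j-p})^p\in\mathfrak x_{j+1}$ by (9) with $i=j$.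

**Step 2: for $0\le j\le q$, $g^{p^j-1}\in(-tb)^{p^j-1}+\mathcal E_j+\mathfrak n_j$.** This follows the leading term through the Frobenius steps. For $j=0$ it says $1\in1+\mathfrak n_0$. Assume it for some $j<q$. Taking $p$-th powers and multiplying by $g^{p-1}$,
$$g^{p^{j+1}-1}=(g^{p^j-1})^pg^{p-1}\in(-tb)^{p^{j+1}-p}g^{p-1}+\mathcal E_j^{[p]}g^{p-1}+\mathfrak n_{j+1}.$$
The middle term lies in $\mathfrak n_{j+1}$, by Step 1 if $j\ge1$, and because it is $0$ if $j=0$. For the first term, Lemma 6 gives $g^{p-1}\in t^{p-1}h^{p-1}+aQ+t^pQ$. Multiplied by $(-tb)^{p^{j+1}-p}$, the part in $aQ$ lands in $\mathfrak x_{j+1}$, because $ab^{p^{j+1}-p}\in\mathfrak x_{j+1}$ by (9) with $i=j+1\le q$. The part in $t^pQ$ lands in $t^{p^{j+1}}Q$. For the remaining part, Lemma 6 gives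
$$h^{p-1}\in(-b)^{p-1}+\sum_{J=1}^{p-1}t^{J/p}a^{1-J/p}Q+tQ .$$
Multiplying by $(-tb)^{p^{j+1}-p}t^{p-1}$, the three parts give $(-tb)^{p^{j+1}-1}$, multiples of $t^{p^{j+1}-1+J/p}a^{1-J/p}b^{p^{j+1}-p}$, which lie in $\mathcal E_{j+1}$, and multiples of $t^{p^{j+1}}$. So the claim holds for $j+1$.

**Step 3: the extra Frobenius step.** By Step 2 with $j=q$ and $b^{p^q-1}\in\mathfrak x_q$ from (9), $g^{p^q-1}\in\mathcal E_q+\mathfrak n_q$. Hence, by Step 1 with $j=q\ge1$,
$$g^{p^{q+1}-1}=(g^{p^q-1})^pg^{p-1}\in\mathcal E_q^{[p]}g^{p-1}+\mathfrak n_{q+1}\subseteq\mathfrak n_{q+1}.$$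
This is (10) with $e=q+1$. So (5) holds, and Theorem 3 is proved. $\blacksquare$

### 8.3 Why intermediate values of $s_1$ escape

Suppose instead $1\le s_1\le p-2$ and $s_2=p$. By Lemma 1, $D_2=f^{(p-1-s_1)p}\Delta^{s_1}\in\mathfrak m^{[p^2]}$, that is, $a^{p-1-s_1}b^{s_1}\in\mathfrak x_1$ in $Q$. In
$$g^{p-1}\equiv\sum_{r=0}^{p-1}\tbinom{p-1}r\,t^rh^ra^{p-1-r}\pmod{t^pQ},$$
the terms with $r<s_1$ lie in $\mathfrak x_1$, since then $f^{p-1-r}\in\mathfrak m^{[p]}$, and the relation just found deals with the leading part of the term $r=s_1$. It says nothing about the terms with $s_1<r\le p-1$. For $s_1=p-1$ there are no such terms, and this was used in 8.1. That they cannot be dismissed in general follows from Theorem 1. For odd $p$ and $f=x^2-p^2$ the ring $A/f$ is perfectoid pure, so by Lemma 5 and the implication leading to (10), $g^{p^e-1}\notin\mathfrak n_e$ for every $e\ge1$, although $s_2=p$.
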